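# Swapping inside a collar: isolated transitive $\mathbb Z^d$-shifts have zero entropy

## Pairs of patterns with a common collar

Fix $d\ge 2$. A configuration over a finite alphabet $\mathcal A$ is an element $x\in\mathcal A^{\mathbb Z^d}$. The set $\mathcal A^{\mathbb Z^d}$ carries the product topology, so it is compact and metrizable, and two configurations are close when they agree on a large box around the origin. Translations act by $(\sigma^u x)_v=x_{u+v}$, and $\mathcal O(x)=\{\sigma^u x:u\in\mathbb Z^d\}$ is the orbit of $x$.

**Definition (shift).** A $\mathbb Z^d$-shift is a nonempty closed set $X\subseteq\mathcal A^{\mathbb Z^d}$, for some finite alphabet $\mathcal A$, that is invariant under all translations $\sigma^u$. Alphabets are finite subsets of one fixed countable set, for instance $\mathbb N$.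

For $n\ge 0$ let $\mathcal L_n(X)$ be the set of patterns with support $[-n,n]^d$ that occur in elements of $X$. For $M\ge 1$ put $B=B_M=[1,M]^d$, and let $\mathcal L_B(X)$ be the set of patterns with support $B$ that occur in elements of $X$. A pattern $Q\in\mathcal A^B$ occurs in $x$ at $u$ if $x_{u+i}=Q_i$ for all $i\in B$, that is, if $(\sigma^u x)|_B=Q$. We call a translate $v+[-n,n]^d$ a window. We always take $\mathcal A=\mathcal L_0(X)$, the set of symbols that $X$ really uses.

Here is the object on which everything turns.

**Definition (exchangeable pair).** Let $X$ be a shift, $n\ge0$ and $M>4n$. Put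
$$I=[2n+1,\,M-2n]^d\subset B .$$
Two patterns $Q\neq Q'$ in $\mathcal L_B(X)$ are exchangeable if $Q|_{B\setminus I}=Q'|_{B\setminus I}$.

The set $B\setminus I$ is a collar of thickness $2n$ along the boundary of the box. An exchangeable pair is a pair of different fillings of the same collar, both of which occur in $X$. The definition is symmetric in $Q$ and $Q'$.

**Example.** If $X=\{0,1\}^{\mathbb Z^d}$, the all-$0$ pattern on $B$ and the pattern with a single $1$, placed in $I$, are exchangeable. On the other hand, let $c_v\in\{0,1\}$ be the parity of $v_1+\dots+v_d$, and let $X=\{c,\sigma^{e_1}c\}$ be the checkerboard shift. If $n\ge1$, the collar is nonempty, and one symbol of a checkerboard determines all the others; so there is no exchangeable pair.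

What makes such pairs useful is that one pattern can replace the other without any window noticing. Let
$$Y=Y_n(X)=\{z\in\mathcal A^{\mathbb Z^d}:\text{ every } [-n,n]^d\text{-pattern of } z \text{ lies in } \mathcal L_n(X)\}.$$
This is a shift that contains $X$; it is closed, hence compact.

**Lemma 1 (swap).** Let $z\in Y$, let $Q,Q'$ be exchangeable, and let $Q$ occur in $z$ at $u$. Then replacing $Q$ by $Q'$ at $u$ gives a point $z'\in Y$.

*Proof.* We check each window $F=v+[-n,n]^d$ of $z'$. The points $z$ and $z'$ differ only inside $u+I$. If $F\cap(u+I)=\emptyset$, then $z'|_F=z|_F$, which is an allowed pattern. If $F$ meets $u+I$, note that $F$ extends from any of its points by at most $2n$ in each coordinate direction. Since $I=[2n+1,M-2n]^d$, this gives $F\subseteq u+[1,M]^d=u+B$. So $z'|_F$ is a subpattern of $Q'$. As $Q'$ occurs in a point of $X$, this subpattern lies in $\mathcal L_n(X)$. $\square$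

Exchangeable pairs also control how many patterns there are. If a family $\mathcal F\subseteq\mathcal L_B(X)$ contains no two patterns that form an exchangeable pair, then $Q\mapsto Q|_{B\setminus I}$ is injective on $\mathcal F$, and therefore
$$|\mathcal F|\le|\mathcal A|^{|B\setminus I|}=|\mathcal A|^{M^d-(M-4n)^d}. \tag{1}$$
The exponent is of order $M^{d-1}$, the size of the boundary of the box, not $M^d$, the size of its volume.

So the presence of exchangeable pairs gives freedom to modify configurations, and their absence gives few patterns. This is the tool for the following question.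

## Entropy, and isolation among transitive shifts

**Definition (entropy).** The topological entropy of a shift $X$ is
$$h(X)=\lim_{M\to\infty}\frac1{M^d}\log\bigl|\mathcal L_{[1,M]^d}(X)\bigr| .$$

The full shift on two symbols has entropy $\log2$, and the checkerboard shift has entropy $0$ because it has two patterns for every $M$.

**Definition (transitivity).** A shift $X$ is transitive if for all nonempty open $U,V\subseteq X$ there is $u\in\mathbb Z^d$ with $\sigma^u(U)\cap V\ne\emptyset$.

The checkerboard shift is transitive. The shift consisting of the two constant points $0^{\mathbb Z^d}$ and $1^{\mathbb Z^d}$ is not, since each of the two points is open and fixed by every translation. We use transitivity only in the following form.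

**Fact.** A shift $Z$ is transitive if and only if some $x\in Z$ has dense orbit in $Z$.

*Proof.* Suppose $\mathcal O(x)$ is dense, and let $U,V$ be nonempty and open. Then $\sigma^a x\in U$ and $\sigma^b x\in V$ for some $a,b$, so $\sigma^{b-a}(U)\cap V\ne\emptyset$. Conversely, let $Z$ be transitive. A cylinder is a set $\{z\in Z:z|_F=P\}$ with $F$ finite; there are countably many, and they form a base of the topology. For each nonempty cylinder $U$ the open set $\bigcup_u\sigma^u(U)$ meets every nonempty open set, so it is dense. By the Baire category theorem in the compact metrizable space $Z$, the intersection of these countably many sets is nonempty. A point of it has a translate in every nonempty cylinder, so its orbit is dense. $\square$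

In particular $\overline{\mathcal O(x)}$ is a transitive shift for every configuration $x$.

**Definition (the space of shifts).** Let $\mathcal S^d$ be the set of all $\mathbb Z^d$-shifts, with the metric $\operatorname{dist}(X,X)=0$ and $\operatorname{dist}(X,Z)=2^{-m(X,Z)}$ for $X\ne Z$, where $m(X,Z)=\min\{n\ge0:\mathcal L_n(X)\ne\mathcal L_n(Z)\}$. Let $\mathcal T^d\subseteq\mathcal S^d$ be the subspace of transitive shifts. An isolated point of $\mathcal T^d$ is an $X\in\mathcal T^d$ such that $\{X\}$ is open in $\mathcal T^d$.

The set $\mathcal L_n(X)$ determines $\mathcal L_m(X)$ for $m\le n$, by restriction. So $\operatorname{dist}(X,Z)<2^{-n}$ means exactly that $\mathcal L_n(X)=\mathcal L_n(Z)$. Hence $X\in\mathcal T^d$ is isolated in $\mathcal T^d$ if and only if there is $n$ with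
$$Z\in\mathcal T^d,\quad \mathcal L_n(Z)=\mathcal L_n(X)\ \Longrightarrow\ Z=X. \tag{2}$$
In words: a transitive shift that has the same patterns as $X$ on one fixed small box is equal to $X$.

The word "isolated" will be used in two senses. The space $X$ itself, as a compact set of configurations, may also have isolated points $y\in X$. For instance, let $X$ be the shift of all configurations in $\{0,1\}^{\mathbb Z^d}$ with at most one $1$. Each configuration with exactly one $1$ is an isolated point of the space $X$. Yet $X$ is not an isolated point of $\mathcal T^d$. Given $n$, let $x$ have exactly two $1$s, at $0$ and at $Ne_1$ with $N>2n$. No window of side $2n+1$ contains both, so $\mathcal L_n(\overline{\mathcal O(x)})=\mathcal L_n(X)$, while $\overline{\mathcal O(x)}$ is transitive and different from $X$.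

The paper of Silvère Gangloff and Alonso Núñez, "The topological structure of isolated points in the space of $\mathbb Z^d$-shifts", arXiv:2401.17119 (2024), is the source of this question: do isolated points of $\mathcal T^d$ have zero entropy? The answer is yes, with a bound of boundary order.

**Theorem A.** Let $X$ be isolated in $\mathcal T^d$, let $n$ satisfy (2), and let $\mathcal A=\mathcal L_0(X)$. There is $r$ such that for all $M>4n$
$$|\mathcal L_{[1,M]^d}(X)|\le|\mathcal A|^{M^d-(M-4n)^d}+(M+2r)^d .$$
Hence $h(X)=0$, and $\limsup_M M^{-(d-1)}\log|\mathcal L_{[1,M]^d}(X)|\le4nd\log|\mathcal A|$. If $X$ has no isolated point (as a topological space), the term $(M+2r)^d$ may be omitted.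

**Theorem B.** Let $X$ be isolated in $\mathcal T^d$, and let $x\ne x'$ in $X$ differ at only finitely many sites. Then $X=\overline{\mathcal O(y)}$ for some isolated point $y$ of the space $X$, and $x,x'\in\mathcal O(y)$. (This exceptional case does occur.)

**Theorem C.** For all $d\ge2$ and $q\ge2$ there is an isolated point $X$ of $\mathcal T^d$, with $n=1$ in (2) and at most $3^d(1+2^{d-1}q)$ symbols, such that $|\mathcal L_{[1,M]^d}(X)|\ge q^{M^{d-1}}$ for all $M\ge1$.

So the exponent $d-1$ in Theorem A is optimal. As for the constant when $n=1$: the shifts of Theorem C have $\limsup_M M^{-(d-1)}\log|\mathcal L_{[1,M]^d}(X)|\ge\log q$, while the bound of Theorem A is $4d\log|\mathcal A|\le 4d\log\bigl(3^d(1+2^{d-1}q)\bigr)$. The quotient of the last quantity by $\log q$ tends to $4d$ as $q\to\infty$. So for $n=1$ the constant $4d\log|\mathcal A|$ is optimal up to a factor tending to at most $4d$.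

## One point, the checkerboard, the full shift, and seeds

Let us see (2) at work on the easiest shifts.

The one-point shift $\{0^{\mathbb Z^d}\}$ is isolated with $n=0$, since a shift whose only symbol is $0$ is this one. The checkerboard shift is isolated with $n=1$: if $\mathcal L_1(Z)$ consists of the two checkerboard patterns on $[-1,1]^d$, then neighboring sites of any $z\in Z$ carry different symbols, so $z$ is one of the two checkerboards, and by translation invariance $Z$ contains both. Both shifts have entropy zero.

The full shift $X=\{0,1\}^{\mathbb Z^d}$ has positive entropy; is it isolated? Given $n$, write all the patterns of $\mathcal L_n(X)$ side by side in disjoint boxes inside one large finite box, and put $0$ everywhere else. Call the result $z$. Then $\overline{\mathcal O(z)}$ is transitive and $\mathcal L_n(\overline{\mathcal O(z)})=\mathcal L_n(X)$. But every finite pattern of a point of $\overline{\mathcal O(z)}$ occurs in $z$, so every such point has at most as many $1$s as $z$. Thus $\overline{\mathcal O(z)}\ne X$, and the full shift is not isolated.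

The argument has two parts: a finite seed that contains all small patterns, and a poor configuration outside the seed. The first part works for every isolated $X$.

From here until the end of the proof of Theorem B, $X$ is isolated in $\mathcal T^d$, $n$ satisfies (2), $\mathcal A=\mathcal L_0(X)$ and $Y=Y_n(X)$. Exchangeability refers to this $X$ and this $n$.

**Lemma 2 (seed).** (i) If $z\in Y$ and every pattern of $\mathcal L_n(X)$ occurs in $z$, then $\overline{\mathcal O(z)}=X$. (ii) Let $x^0\in X$ have dense orbit. There is a box $S=[-k,k]^d$ such that every $z\in Y$ with $z|_S=x^0|_S$ satisfies $\overline{\mathcal O(z)}=X$.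

*Proof.* (i) The shift $\overline{\mathcal O(z)}$ is transitive. Its patterns on $[-n,n]^d$ are exactly those that occur in $z$. All of these lie in $\mathcal L_n(X)$ because $z\in Y$, and all of $\mathcal L_n(X)$ is reached by hypothesis. So $\mathcal L_n(\overline{\mathcal O(z)})=\mathcal L_n(X)$, and (2) gives the claim. (ii) Every pattern of $\mathcal L_n(X)$ occurs in $x^0$, because the orbit is dense. There are finitely many such patterns, so all of them occur inside some box $S=[-k,k]^d$. Now apply (i). $\square$

Note how strong (ii) is. The point $z$ is only required to lie in $Y$ and to agree with $x^0$ on a finite box. The conclusion says that $z$ lies in $X$ and that its orbit is dense there. If we can find such a $z$ that is too poor, we have a contradiction.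

## Removing a pattern: a wandering particle and a lexicographic order

For the full shift we overwrote everything outside the seed by $0$. For a general isolated $X$ this may leave $Y$. What Lemma 1 does allow is to swap exchangeable patterns. Suppose an exchangeable pair $Q,Q'$ exists. One swap outside the seed is not enough, since by Lemma 2 it just gives another point of $X$ with dense orbit. The sensible plan is to start with $x^0$ and swap $Q$ for $Q'$ everywhere outside the seed $S$. If this leads to a point $y\in Y$ in which $Q$ no longer occurs outside $S$, then $\overline{\mathcal O(y)}=X$ although $Q$ occurs only finitely often in $y$, and this should be nearly impossible.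

The plan stops at the word "everywhere". Occurrences of $Q$ can overlap, so they cannot all be swapped at the same time; and if we swap one after the other, a swap can create new occurrences. Here is an example where the process never ends. Take $d=2$, the full shift on $\{0,1\}$, $n=0$ and $M=2$, so that $I=B=[1,2]^2$. Let $Q$ have its only $1$ at $(1,1)$ and $Q'$ its only $1$ at $(2,1)$. Consider the configuration with a single $1$, at the site $w$. Then $Q$ occurs exactly once, at $u=w-(1,1)$. After the swap the $1$ sits at $w+(1,0)$, and $Q$ occurs again, one step to the right. The particle moves to the right forever.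

Two remarks on the example show what to do. First, the particle moves in one direction only, so some quantity is monotone. Second, if swaps are only made inside a finite box, the particle stops at the wall; and as the box grows, the stopped configurations converge to the all-$0$ configuration, which does not contain $Q$ at all. The monotone quantity is the lexicographic order, and the passage to a growing box is compactness.

**Lemma 3.** If an exchangeable pair $Q,Q'$ exists (for some $M>4n$), then the space $X$ has an isolated point.

*Proof.* Let $x^0$ and $S=[-k,k]^d$ be as in Lemma 2 (ii).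

**Step 1: choosing the direction of the swap.** This is what will make the procedure stop. Fix a total order on $\mathcal A$, and order $\mathbb Z^d$ lexicographically; this order is invariant under translation. Exchangeability is symmetric, so we may interchange $Q$ and $Q'$ and assume that $Q'_i<Q_i$ at the first site $i\in B$ where $Q$ and $Q'$ differ.

**Step 2: removing $Q$ inside a finite box.** For each $m\ge k$ we construct a point $x^m\in Y$ with $x^m|_S=x^0|_S$ in which
$$Q \text{ does not occur at any } u \text{ with } u+B\subseteq[-m,m]^d \text{ and } (u+B)\cap S=\emptyset. \tag{3}$$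
Start with $x^0$. As long as $Q$ occurs at some $u$ as in (3), choose such a $u$ and replace $Q$ by $Q'$ there. By Lemma 1 we stay in $Y$. Sites in $S$ and sites outside $[-m,m]^d$ never change. To see that the procedure stops, compare patterns on $[-m,m]^d$ at the first site where they differ. This is a total order on the finite set $\mathcal A^{[-m,m]^d}$. In a swap at $u$, the first site where the old and the new pattern differ is $u+i$, by translation invariance of the order of sites, and the symbol there drops from $Q_i$ to $Q'_i$. So each swap strictly decreases the pattern, and only finitely many swaps are possible, even though a swap may create new occurrences of $Q$. Let $x^m$ be the final point.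

**Step 3: removing $Q$ outside the seed altogether.** Let $y$ be a limit point of $(x^m)_{m\ge k}$; it exists, and lies in $Y$, because $Y$ is compact. Clearly $y|_S=x^0|_S$. Suppose $Q$ occurs in $y$ at $u$ with $(u+B)\cap S=\emptyset$. For infinitely many $m$ the point $x^m$ agrees with $y$ on $u+B$, and for large $m$ we have $u+B\subseteq[-m,m]^d$. This contradicts (3). So if $Q$ occurs in $y$ at $u$, then $u+B$ meets $S$; there are only finitely many such $u$.

**Step 4: using isolation of $X$.** By Lemma 2 (ii), $\overline{\mathcal O(y)}=X$. The set $U=\{x\in X:x|_B=Q\}$ is open in $X$, and nonempty since $Q\in\mathcal L_B(X)$. As $\mathcal O(y)$ is dense in $X$, the set $\mathcal O(y)\cap U$ is dense in $U$. It is also finite, because $\sigma^u y\in U$ if and only if $Q$ occurs in $y$ at $u$. A finite set is closed, so $U=\mathcal O(y)\cap U$ is a finite nonempty open subset of $X$. Each of its points is isolated in $X$. $\square$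

So if the space $X$ has no isolated point, then there are no exchangeable pairs for any $M>4n$, and (1) already gives zero entropy. What remains is the case where $X$ does have an isolated point. Then Lemma 3 yields no contradiction, and exchangeable pairs can indeed exist, as an example below will show. We therefore have to see where their members can occur.

## Isolated points of $X$ and the boundary-order bound

If $y$ is an isolated point of the space $X$, a single swap becomes fatal: a point of $X$ that agrees with $y$ on a large box is equal to $y$.

**Lemma 4.** Let $y$ be an isolated point of the space $X$. Then $\overline{\mathcal O(y)}=X$, and there is $W=[-r,r]^d$ such that, for every $M>4n$ and every exchangeable pair $Q,Q'$, the pattern $Q$ has no occurrence in $y$ at any $u$ with $(u+B)\cap W=\emptyset$.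

*Proof.* **Step 1: the orbit of $y$ is dense.** Let $x^0\in X$ have dense orbit. This orbit meets the nonempty open set $\{y\}$, so $y\in\mathcal O(x^0)$ and $\mathcal O(y)=\mathcal O(x^0)$.

**Step 2: choosing $W$.** We want a box that is a seed and that also identifies $y$. By Step 1 all of the finitely many patterns of $\mathcal L_n(X)$ occur in $y$. Since $y$ is isolated in $X$, every point of $X$ that agrees with $y$ on a sufficiently large box is equal to $y$. So we can choose $W=[-r,r]^d$ such that all patterns of $\mathcal L_n(X)$ occur in $y$ inside $W$, and such that $z\in X$ and $z|_W=y|_W$ imply $z=y$. The choice of $W$ does not involve $M$, $Q$ or $Q'$.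

**Step 3: a swap away from $W$ is contradictory.** Suppose $Q$ occurs in $y$ at $u$ with $(u+B)\cap W=\emptyset$. Replace it by $Q'$; the result $y'$ differs from $y$, and $y'\in Y$ by Lemma 1. Since $y'|_W=y|_W$, all patterns of $\mathcal L_n(X)$ occur in $y'$. By Lemma 2 (i), $\overline{\mathcal O(y')}=X$, so $y'\in X$. Now $y'|_W=y|_W$ forces $y'=y$, a contradiction. $\square$

**Proof of Theorem A.** Let $M>4n$.

*Case 1: the space $X$ has no isolated point.* By Lemma 3 there is no exchangeable pair. By (1) with $\mathcal F=\mathcal L_B(X)$,
$$|\mathcal L_B(X)|\le|\mathcal A|^{M^d-(M-4n)^d}.$$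
This is the bound without the second term, and any $r\ge0$ will do.

*Case 2: the space $X$ has an isolated point $y$.* Take $W=[-r,r]^d$ from Lemma 4; it does not depend on $M$. Since $\mathcal O(y)$ is dense in $X$, every $Q\in\mathcal L_B(X)$ occurs in $y$. We split $\mathcal L_B(X)$ according to where.

Let $\mathcal F$ be the set of patterns that have an occurrence in $y$ at some $u$ with $(u+B)\cap W=\emptyset$. By Lemma 4 no member of $\mathcal F$ belongs to an exchangeable pair. So (1) gives $|\mathcal F|\le|\mathcal A|^{M^d-(M-4n)^d}$.

Every other pattern occurs in $y$ at some $u$ with $(u+B)\cap W\ne\emptyset$. In each coordinate, $[u_i+1,u_i+M]$ meets $[-r,r]$, which means $-r-M\le u_i\le r-1$. There are $(M+2r)^d$ such $u$, so at most $(M+2r)^d$ such patterns. Adding the two numbers gives the stated bound.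

*The asymptotic statements.* By Bernoulli's inequality, $(1-4n/M)^d\ge1-4nd/M$, that is,
$$M^d-(M-4n)^d\le4nd\,M^{d-1}.$$
Both terms of the bound are at least $1$, and $\log(a+b)\le\log2+\log a+\log b$ for $a,b\ge1$. Hence
$$\log|\mathcal L_B(X)|\le\log2+4nd\,M^{d-1}\log|\mathcal A|+d\log(M+2r).$$
Since $d\ge2$, we have $\log(M+2r)=o(M^{d-1})$. Dividing by $M^{d-1}$ gives $\limsup_M M^{-(d-1)}\log|\mathcal L_{[1,M]^d}(X)|\le4nd\log|\mathcal A|$, and dividing by $M^d$ gives $h(X)=0$. $\blacksquare$

## Points that differ at finitely many sites

The same two lemmas give the rigidity statement of Theorem B. Two points of $X$ that differ at finitely many sites produce an exchangeable pair, so an isolated point $y$ of the space $X$ exists; and Lemma 4 says that members of exchangeable pairs occur in $y$ only near the origin.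

**Proof of Theorem B.** **Step 1: producing a pair.** The claim does not change if we translate $x$ and $x'$ by the same vector. So we may assume that all sites where they differ have coordinates at least $2n+1$, and then choose $M>4n$ so large that these sites lie in $I=[2n+1,M-2n]^d$. Then $Q=x|_B$ and $Q'=x'|_B$ are different, agree off $I$, and lie in $\mathcal L_B(X)$. They are exchangeable. By Lemma 3 the space $X$ has an isolated point $y$. Take $W$ from Lemma 4; this lemma also gives $X=\overline{\mathcal O(y)}$.

**Step 2: $x$ lies in the orbit of $y$.** Suppose $x\notin\mathcal O(y)$. Since $\mathcal O(y)$ is dense, $x=\lim_k\sigma^{u_k}y$ for some sequence $(u_k)$. No value of $u_k$ repeats infinitely often, since otherwise $x$ would be equal to the corresponding $\sigma^{u_k}y$. So $|u_k|\to\infty$ along a subsequence. For large $k$ in it, $(\sigma^{u_k}y)|_B=x|_B=Q$, so $Q$ occurs in $y$ at $u_k$; and $(u_k+B)\cap W=\emptyset$. This contradicts Lemma 4. Hence $x\in\mathcal O(y)$.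

**Step 3: the other point.** The pair $Q',Q$ is also exchangeable, so Step 2 applies to $x'$. $\blacksquare$

## Sign labels that locate the origin

To complete Theorem B, and for Theorem C, we need examples of isolated points of $\mathcal T^d$. The pattern of proof will be the following. We write down one configuration $y$ and set $X=\overline{\mathcal O(y)}$. Every pattern of $\mathcal L_1(X)$ occurs in $y$. So if $Z$ is transitive and $\mathcal L_1(Z)=\mathcal L_1(X)$, every rule about windows $v+[-1,1]^d$ that holds in $y$ holds in every point of $Z$. If the rules together with one seed pattern, placed at the origin, determine $y$ completely, then a point of $Z$ with dense orbit has a translate equal to $y$, and $Z=X$. We need no information about the other points of $X$, which may be numerous.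

The first ingredient is a local way for a site to know the sign of a coordinate. Let $\operatorname{sgn}$ take values in $\{-,0,+\}$ and let
$$T=\{(-,-),\,(-,0),\,(0,+),\,(+,+)\}.$$

**Lemma 5.** Let $\lambda:\mathbb Z^d\to\{-,0,+\}$ with $\lambda(0)=0$.

(L1) Fix $i$. If for all $v$ we have $(\lambda(v),\lambda(v+e_i))\in T$ and $\lambda(v+e_j)=\lambda(v)$ for all $j\ne i$, then $\lambda(v)=\operatorname{sgn}(v_i)$.

(L2) Fix $i\ge2$. If for all $v$ we have $(\lambda(v),\lambda(v+e_i))\in T$, $\lambda(v+e_{i-1}+e_i)=\lambda(v)$, and $\lambda(v+e_j)=\lambda(v)$ for all $j\ne i,i-1$, then $\lambda(v)=\operatorname{sgn}(v_i-v_{i-1})$.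

Conversely, these functions satisfy the stated rules.

*Proof.* In both cases first consider the line $\{ae_i:a\in\mathbb Z\}$. By $T$, the only successor of $0$ or of $+$ is $+$, and the only predecessor of $0$ or of $-$ is $-$. Starting from $\lambda(0)=0$ we get $\lambda(ae_i)=\operatorname{sgn}(a)$ for all $a$. In (L1) the invariances give $\lambda(v)=\lambda(v_ie_i)=\operatorname{sgn}(v_i)$. In (L2) they give first $\lambda(v)=\lambda(v_{i-1}e_{i-1}+v_ie_i)$, and then, because
$$v_{i-1}e_{i-1}+v_ie_i=v_{i-1}(e_{i-1}+e_i)+(v_i-v_{i-1})e_i,$$
also $\lambda(v)=\lambda((v_i-v_{i-1})e_i)=\operatorname{sgn}(v_i-v_{i-1})$. For the converse, $(\operatorname{sgn}a,\operatorname{sgn}(a+1))$ is $(-,-)$, $(-,0)$, $(0,+)$, $(+,+)$ for $a\le-2$, $a=-1$, $a=0$, $a\ge1$ respectively, and the invariances are clear. $\square$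

All these rules involve only sites of a window $v+[-1,1]^d$.

**The exceptional case of Theorem B occurs.** Define
$$y(v)=(\operatorname{sgn}v_1,\dots,\operatorname{sgn}v_{d-1};\,\delta(v)),$$
where $\delta(v)=\star$ unless $v_1=\dots=v_{d-1}=0$, and on that axis $\delta(v)=a$ if $v_d<0$ and $\delta(v)=b$ if $v_d\ge0$. Let $X=\overline{\mathcal O(y)}\in\mathcal T^d$.

*$X$ is isolated in $\mathcal T^d$ with $n=1$.* Let $Z$ be transitive with $\mathcal L_1(Z)=\mathcal L_1(X)$, and let $z\in Z$ have dense orbit. Some pattern of $\mathcal L_1(X)$ contains an $a$ with a $b$ directly above it (in direction $e_d$), so this occurs in $z$. Translate $z$ so that this $b$ is at the origin. In $y$, the rule "$\delta\ne\star$ if and only if all labels are $0$" holds at every site, so it holds in $z$. Hence the labels of $z$ at the origin are all $0$, and by (L1) all labels of $z$ agree with those of $y$. So $\delta\neq\star$ in $z$ exactly on the axis. The vertical pairs on the axis of $y$, read upward, are $aa$, $ab$, $bb$. So in $z$ only $b$ can follow $b$, and only $a$ can precede $a$. Since $z$ has $b$ at the origin and $a$ directly below, $\delta$ agrees with that of $y$. Thus the translated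 $z$ equals $y$, and $Z=\overline{\mathcal O(z)}=X$.

*Two points with a finite difference.* The labels of $y$ do not depend on $v_d$. On the axis, $\sigma^{e_d}y$ has $b$ exactly where $v_d\ge-1$. So $y$ and $\sigma^{e_d}y$ differ at exactly one site, $-e_d$. Both lie in $X$, so the situation of Theorem B does arise. For large $M$ this $X$ has exchangeable pairs, by Step 1 of the proof of Theorem B, and the distinction of cases in the proof of Theorem A cannot be avoided.

## A counter in the plane

We turn to Theorem C: an isolated $X$ with at least $q^{M^{d-1}}$ patterns. Begin with $d=2$, with points written $(s,t)$. In the quadrant $s,t\ge0$, let row $t$ contain the base-$q$ expansion of the integer $t$, the digit of index $s$ standing at $(s,t)$. For $q=2$ the first rows, lowest digit at the left, are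
$$t=0:\ 0\,0\,0\,0\cdots\qquad t=1:\ 1\,0\,0\,0\cdots\qquad t=2:\ 0\,1\,0\,0\cdots\qquad t=3:\ 1\,1\,0\,0\cdots\qquad t=4:\ 0\,0\,1\,0\cdots$$
Row $t+1$ arises from row $t$ by adding $1$. To make this a local rule, add to each site a carry bit $C(s,t)$, which is $1$ if and only if all digits of index less than $s$ in row $t$ are equal to $q-1$. In the example the carry bits are $1\,0\,0\,0\cdots$ for $t=0$, $1\,1\,0\,0\cdots$ for $t=1$, and $1\,1\,1\,0\cdots$ for $t=3$. The rules are then visible in small windows: $C(0,t)=1$; $C(s,t)=1$ if and only if $C(s-1,t)=1$ and $b(s-1,t)=q-1$; and $b(s,t+1)\equiv b(s,t)+C(s,t)$ modulo $q$. Together with $b(\cdot,0)=0$ they determine everything from the corner, and the labels of Lemma 5 fix the corner. Every word of length $M$ over $\{0,\dots,q-1\}$ appears on the first $M$ digits of some row, so there are at least $q^M$ patterns of shape $[1,M]^2$.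

For $d=3$ we want a counter whose digits fill a two-dimensional set of positions $s=(s_1,s_2)$, in some order of type $0,1,2,\dots$, so that a layer $t=\text{const}$ can carry any of $q^{M^2}$ patterns on an $M\times M$ square. An order that compares rows of a full quadrant fails at once: a row of a quadrant is infinite, so its digits are never exhausted and the next row has no finite index. So use finite rows, for example the wedge $0\le s_1\le s_2$, read row by row:
$$(0,0);\quad(0,1),(1,1);\quad(0,2),(1,2),(2,2);\quad(0,3),\dots$$
Now the carry stops being local. It has to go from the last position $(m,m)$ of one row to the first position $(0,m+1)$ of the next, and these are at distance $m$, which is unbounded.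

The way past this is a second carry bit, $C_2$, which says "all earlier rows are full of digits $q-1$". It is constant along each row, and constancy is a local rule. It can be read off at the site $(m,m+1)$, because that site is adjacent to $(m,m)$, the end of the previous row: this is what the diagonal edge of the wedge is for. At the start $(0,m+1)$ of the row, $C_2$ is copied into the ordinary carry $C_1$. In dimension $d$ one needs $d-1$ carry bits.

## The counter on a wedge in dimension $d$

Let $k=d-1\ge1$ and write points of $\mathbb Z^d$ as $v=(s,t)=(s_1,\dots,s_k,t)$, so that $e_d$ is the direction of $t$. Let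
$$K=\{s\in\mathbb Z^k:0\le s_1\le\dots\le s_k\},\qquad D=K\times\mathbb Z_{\ge0}.$$
For $1\le j\le k$ put $\tau_j(s)=(s_j,\dots,s_k)$, and compare such tuples lexicographically with the highest index most significant. For $j=1$ this is a total order $\prec$ on $K$. Every $s\in K$ has only finitely many predecessors, since a predecessor has all its coordinates in $[0,s_k]$; and $K$ is infinite. So there is an order isomorphism $\rho:K\to\{0,1,2,\dots\}$, namely $\rho(s)$ is the number of predecessors of $s$. For $k=2$ this is the reading order displayed above.

**The point $y$.** A symbol consists of $d$ labels in $\{-,0,+\}$ and of data in $\{\star\}\cup\bigl(\{0,\dots,q-1\}\times\{0,1\}^k\bigr)$. There are $3^d(1+q2^{d-1})$ such symbols. The labels of $y$ at $v=(s,t)$ are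
$$\lambda_1=\operatorname{sgn}(s_1),\qquad\lambda_i=\operatorname{sgn}(s_i-s_{i-1})\ (2\le i\le k),\qquad\lambda_d=\operatorname{sgn}(t).$$
So $v\in D$ if and only if no label at $v$ is $-$. The data are $\star$ if $v\notin D$. If $v=(s,t)\in D$, the data are $(b,C_1,\dots,C_k)$, where $b(s,t)$ is the digit of index $\rho(s)$ of $t$ in base $q$, and
$$C_j(s,t)=1\iff b(s',t)=q-1\text{ for all }s'\in K\text{ with }\tau_j(s')<\tau_j(s),$$
with $C_j(s,t)=0$ otherwise. Thus $C_1$ is the ordinary carry. Let $X=\overline{\mathcal O(y)}\in\mathcal T^d$.

**The rules.** In the following, "$v\in D$" stands for "no label at $v$ is $-$", which is a condition on the symbol at $v$. All rules are visible in windows $v+[-1,1]^d$.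

* (R0) The rules of (L1) for $\lambda_1$ (with $i=1$) and for $\lambda_d$ (with $i=d$), the rules of (L2) for $\lambda_i$ with $2\le i\le k$, and: the data are $\star$ if and only if some label is $-$.
* (R1) If $v\in D$ and $\lambda_d(v)=0$, then $b(v)=0$.
* (R2) If $v\in D$, then $b(v+e_d)\equiv b(v)+C_1(v)\pmod q$.
* (a) If $v\in D$ and $\lambda_1=\dots=\lambda_j=0$ at $v$, then $C_j(v)=C_{j+1}(v)$ when $j<k$, and $C_k(v)=1$ when $j=k$.
* (b) Let $1\le j\le k$. If $v\in D$, $v-e_j\in D$ and $\lambda_2=\dots=\lambda_j=0$ at $v-e_j$, then $C_j(v)=1$ if and only if $C_1(v-e_j)=1$ and $b(v-e_j)=q-1$.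
* (c) If $1\le i<j\le k$ and $v,v+e_i\in D$, then $C_j(v+e_i)=C_j(v)$.

In coordinates of $y$, the hypothesis of (a) says $s_1=\dots=s_j=0$. The hypothesis of (b) says $s_1=\dots=s_{j-1}=s_j-1\ge0$; for $j=1$ it is just $s_1\ge1$. For $k=1$ the rules (a), (b) are those of the planar counter, and (c) is empty. For $k=2$, rule (b) with $j=2$ reads $C_2$ at $(m,m+1)$ from $(m,m)$, rule (c) spreads it along the row, and rule (a) with $j=1$ copies it into $C_1$ at $(0,m+1)$.

**Step 1: $y$ satisfies the rules.** This ensures that all points of a shift with the same $\mathcal L_1$ satisfy them too.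

(R0) holds by the converse part of Lemma 5 and by the definition of the data. (R1) holds since all digits of $0$ are $0$. (R2): when we pass from $t$ to $t+1$ in base $q$, the digit of index $\rho(s)$ increases by $1$ modulo $q$ if all digits of lower index are $q-1$, and is unchanged otherwise; the condition is $C_1(s,t)=1$. (c) holds because $\tau_j$ does not involve $s_i$ for $i<j$.

(a): let $s_1=\dots=s_j=0$. If $j<k$, then $\tau_j(s')<\tau_j(s)$ means that either $\tau_{j+1}(s')<\tau_{j+1}(s)$, or $\tau_{j+1}(s')=\tau_{j+1}(s)$ and $s'_j<s_j=0$. The second is impossible for $s'\in K$. So the conditions that define $C_j(s,t)$ and $C_{j+1}(s,t)$ are the same. If $j=k$, no $s'\in K$ has $s'_k<0$, so the condition that defines $C_k(s,t)=1$ is empty.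

(b): put $m=s_j-1$. Then $s-e_j=(m,\dots,m,s_{j+1},\dots,s_k)$, with the first $j$ coordinates equal to $m$. We claim
$$\{s'\in K:\tau_j(s')<\tau_j(s)\}=\{s'\in K:s'\preceq s-e_j\}. \tag{4}$$
Given (4), $C_j(s,t)=1$ if and only if all digits at positions $s'\preceq s-e_j$ are $q-1$, that is, if and only if $C_1(s-e_j,t)=1$ and $b(s-e_j,t)=q-1$, which is rule (b).

To prove (4), first let $s'\preceq s-e_j$. Then $\tau_j(s')\le\tau_j(s-e_j)<\tau_j(s)$. Conversely let $\tau_j(s')<\tau_j(s)$. If $s'$ and $s$ differ at an index above $j$, then at the largest such index $s'$ is smaller; since $s$ and $s-e_j$ agree above $j$, we get $s'\prec s-e_j$. Otherwise $s'$ and $s$ agree above $j$, and $s'_j<s_j$, that is, $s'_j\le m$. If $s'_j<m$, then $s'\prec s-e_j$. If $s'_j=m$, then $s'_i\le s'_j=m$ for all $i<j$ because $s'\in K$; so $s'$ agrees with $s-e_j$ at all indices $\ge j$ and is at most $m$ below, whence $s'\preceq s-e_j$. The shape of the wedge is used in the last case.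

**Step 2: the rules and the seed determine $y$.** Let $z$ be a configuration over our symbols that satisfies all the rules, with all labels equal to $0$ at the origin. We show $z=y$; this is what makes $X$ isolated.

By (R0) and Lemma 5 the labels of $z$ agree with those of $y$. So the set of sites without a label $-$ is $D$ in both cases, and the $\star$'s agree. It remains to treat the data on $D$.

We use induction on $t\ge0$, the induction hypothesis being that $b(\cdot,t)$ agrees in $z$ and $y$. For $t=0$ this is (R1). Assume it for some $t$. We show that $C_j(s,t)$ agrees for all $s\in K$ and all $j$. This is an induction on $s$ along $\prec$ and, for fixed $s$, on descending $j=k,\dots,1$.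

Suppose $s_j=0$. Then $s_1=\dots=s_j=0$, and (a) gives $C_j(s,t)=C_{j+1}(s,t)$, which is already known to agree, or the value $1$ when $j=k$.

Suppose $s_j\ge1$. Let
$$s^*=(s_j-1,\dots,s_j-1,s_j,s_{j+1},\dots,s_k),$$
which is $s$ with the first $j-1$ coordinates replaced by $s_j-1$. Then $s^*\in K$. From $s$ we can reach $(0,\dots,0,s_j,\dots,s_k)$ by unit steps inside $K$ in the coordinates $i<j$: decrease the first coordinate to $0$, then the second, and so on. At each moment the coordinates before the current one are $0$ and those after it have their original values, so we stay in $K$. The same works from $s^*$, with the same end point. By (c), applied along both paths, $C_j(s,t)=C_j(s^*,t)$. Next, $s^*-e_j=(s_j-1,\dots,s_j-1,s_{j+1},\dots,s_k)\in K$ has its first $j$ coordinates equal. So (b) applies at $v=(s^*,t)$ and determines $C_j(s^*,t)$ from $C_1(s^*-e_j,t)$ and $b(s^*-e_j,t)$. The tuples $s^*-e_j$ and $s$ agree above index $j$, and at index $j$ the first is smaller, so $s^*-e_j\prec s$. Hence $C_1(s^*-e_j,t)$ agrees by the induction on $s$, and $b(s^*-e_j,t)$ agrees by the induction on $t$. Since $y$ obeys the same rules, $C_j(s,t)$ agrees in $z$ and $y$. (It does not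 matter that $s^*$ may come after $s$ in the order: nothing about $s^*$ was assumed known.)

So all $C_j(\cdot,t)$ agree, and (R2) shows that $b(\cdot,t+1)$ agrees. This completes the induction, and $z=y$.

**Step 3: $X$ is isolated in $\mathcal T^d$, with $n=1$.** Let $Z\in\mathcal T^d$ with $\mathcal L_1(Z)=\mathcal L_1(X)$. Every pattern of $\mathcal L_1(X)$ occurs in $y$, and the rules are conditions on such patterns. By Step 1 every point of $Z$ satisfies the rules. The symbol $y(0)$, whose labels are all $0$, occurs in $Z$, hence in a point $z\in Z$ with dense orbit. So $z$ has a translate with all labels $0$ at the origin. By Step 2 this translate is $y$. Therefore $Z=\overline{\mathcal O(z)}=\overline{\mathcal O(y)}=X$.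

**Step 4: counting patterns.** We look for a box of digit positions that fits into the wedge. Let
$$\Pi=\prod_{i=1}^k[(i-1)M,\,iM-1].$$
If $s\in\Pi$, then $s_1\ge0$ and $s_i\le iM-1<iM\le s_{i+1}$, so $\Pi\subset K$; and $\Pi$ is a translate of $[1,M]^k$. Given any $\beta:\Pi\to\{0,\dots,q-1\}$, let
$$t=\sum_{s\in\Pi}\beta(s)\,q^{\rho(s)}\ge0 .$$
The map $\rho$ is injective, so the digit of index $\rho(s)$ of $t$ is $\beta(s)$ for $s\in\Pi$; that is, $b(\cdot,t)|_\Pi=\beta$. So the pattern of $y$ on the box $\Pi\times[t,t+M-1]$, a translate of $[1,M]^d$, shows $\beta$ in its lowest layer. Different $\beta$ give different patterns, and there are $q^{M^k}$ choices. Hence $|\mathcal L_{[1,M]^d}(X)|\ge q^{M^{d-1}}$ for all $M\ge1$, and Theorem C is proved. $\blacksquare$
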